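# The random part of the spectrum of a Bernoulli graphing

## 1. An array indexed by vertices and finite label patterns

Let $G$ be a connected, locally finite graph with countable vertex set $V$ and at least one edge. Put a label $\xi(v)\in[0,1]$ on every vertex, and let $F(v,\xi)$ be a complex function of a vertex and a labeling, square integrable in $\xi\in[0,1]^V$ for each $v$ (product Lebesgue measure). Fix once and for all a real orthonormal basis $\varphi_0=1,\varphi_1,\varphi_2,\dots$ of $L^2[0,1]$. A *pattern* is a finitely supported function $\alpha:V\to\mathbb N=\{0,1,2,\dots\}$, where $\operatorname{supp}\alpha=\{v:\alpha(v)\neq0\}$. Put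
$$\varphi_\alpha(\xi)=\prod_{v\in\operatorname{supp}\alpha}\varphi_{\alpha(v)}(\xi(v)),\qquad c_\alpha(v)=\int_{[0,1]^V}F(v,\xi)\,\varphi_\alpha(\xi)\,d\xi .$$
The functions $\varphi_\alpha$ form an orthonormal basis of $L^2([0,1]^V)$. So $F$ becomes an array with one row for each vertex $v$ and one column for each pattern $\alpha$.

Row $v$ is the expansion of $F(v,\cdot)$, and Parseval says $\sum_\alpha|c_\alpha(v)|^2=\int|F(v,\xi)|^2d\xi$. Column $\alpha$ is a function $c_\alpha(\cdot)$ on $V$. Suppose we average over neighbors, replacing $F$ by $\frac1{\deg v}\sum_{u\sim v}F(u,\xi)$. This does not touch $\xi$, so each column is replaced by its own average over neighbors: the random walk operator of $G$ acts on each column separately. Each column also carries a finite set of vertices, $\operatorname{supp}\alpha$, and this set is nonempty for every column except $\alpha=0$.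

Here is the array for $G=K_2$, with vertices $0,1$. Start from $f(s,t)=\sum_{j,k}a_{jk}\varphi_j(s)\varphi_k(t)$ in $L^2([0,1]^2)$, where $s$ is the label of the vertex on which we stand and $t$ is the label of the other one. So $F(0,\xi)=f(\xi(0),\xi(1))$ and $F(1,\xi)=f(\xi(1),\xi(0))$. For the pattern $\alpha=(j,k)$, meaning $\alpha(0)=j$ and $\alpha(1)=k$, the column is
$$\big(c_\alpha(0),c_\alpha(1)\big)=(a_{jk},a_{kj}).$$
Swapping the two vertices swaps the two entries of each column.

The array serves to compute a spectrum. In a Bernoulli graphing, the $L^2$ norm of a function is an average of a row norm, and the row is that of the root. The spectrum of the graph $G$, on the other hand, is seen on columns. The whole proof consists of a legitimate passage from rows to columns. That passage uses a vertex of $\operatorname{supp}\alpha$ as a new root, so the one column that cannot be passed is $\alpha=0$.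

## 2. Unimodular random graphs and mass transport

All $L^2$ spaces are complex and all functions are Borel. A *rooted graph* $(G,o)$ is a connected, locally finite graph with a distinguished vertex; a *birooted graph* $(G,v,w)$ has an ordered pair of distinguished vertices, possibly equal. Both are considered up to isomorphism.

**Definition 1.** A random rooted graph $(G,o)$ with degrees bounded by a constant $D$ is *unimodular* if it satisfies the mass transport principle (MTP): for every Borel $h\ge0$ on isomorphism classes of birooted graphs,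
$$\mathbb E\sum_{w\in V(G)}h(G,o,w)=\mathbb E\sum_{v\in V(G)}h(G,v,o).\tag{1}$$

One reads $h(G,v,w)$ as mass sent from $v$ to $w$; the expected mass leaving the root equals the expected mass arriving at it. Two examples. If $G$ is a fixed finite connected graph and $o$ is uniform, both sides of (1) equal $\frac1{|V|}\sum_{v,w}h(G,v,w)$. If $G$ is a Cayley graph of a group $\Gamma$ with identity $o$, then $h(G,o,w)=h(G,w^{-1},o)$, because left multiplication by $w^{-1}$ is an automorphism. Summing over $w\in\Gamma$ gives (1). So $\mathbb Z$ and the 3-regular tree $T_3$ (a Cayley graph of $\mathbb Z/2*\mathbb Z/2*\mathbb Z/2$) are unimodular with a fixed root. Mixtures of unimodular laws with a common degree bound are unimodular.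

Throughout, $\deg(o)\ge1$ almost surely, which only excludes the one-vertex graph, and $d=\mathbb E[\deg(o)]\in[1,\infty)$.

**Canonical representatives.** To speak of vertices of a random isomorphism class we choose a representative in a Borel way. Given $(G,o)$, call a bijection of $V(G)$ with an initial segment of $\mathbb N$ *admissible* if $o$ gets the number $0$ and the distance from $o$ is non-decreasing in the number. List the bits $\mathbf 1[i\sim j]$, $j<i$, in order of $i$ and then $j$. The restriction of an admissible numbering to a ball around $o$ is admissible for the ball, and every admissible numbering of a ball extends to $G$ (number the later spheres one after the other). The bits of the ball of radius $r$ come first in the list. Hence a numbering that is lexicographically least on the ball of radius $r+1$ restricts to one that is least on the ball of radius $r$. Each ball has finitely many admissible numberings, so by König's lemma there is a numbering of $G$ that is least on all balls. The resulting graph on an initial segment of $\mathbb N$ depends only on the class of $(G,o)$,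 and each of its bits depends only on a finite ball, so the choice is Borel. For birooted graphs, number from the first root and insert before the $i$-th row the bit that tells whether $i$ is the second root. From now on $V=V(G)\subset\mathbb N$. There are countably many patterns on $\mathbb N$, so sums over $\alpha$ are countable sums.

**Lemma 1.** *If $A$ is a Borel isomorphism-invariant property of rooted graphs and $(G,o)\in A$ a.s., then a.s. $(G,v)\in A$ for all $v\in V(G)$.*

*Proof.* Apply (1) to $h(G,v,w)=\mathbf 1[(G,w)\notin A]$. The left side is the expected number of bad vertices, and every term on the right side has the same indicator: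
$$\mathbb E\,\#\{w:(G,w)\notin A\}=\mathbb E\big[|V|\,\mathbf 1[(G,o)\notin A]\big]=0,$$
with $\infty\cdot0=0$. $\blacksquare$

In particular a.s. $\deg(v)\ge1$ for all $v$.

## 3. The Bernoulli graphing, its skeleton part and its random part

**Definition 2.** Let $\mathcal G^+$ be the standard Borel space of isomorphism classes $[(H,\xi,v)]$ of connected rooted graphs with degrees at most $D$ and labels $\xi:V(H)\to[0,1]$. Sample $(G,o)$ and then i.i.d. uniform labels $\xi$. Let $\mu$ be the law of $[(G,\xi,o)]$, and let $d\mu^*/d\mu=\deg(o)/d$. Join $[(G,\xi,o)]$ to $[(G,\xi,v)]$ whenever $v\sim o$ in $G$. This is the *Bernoulli graphing* $\mathcal G$ of $(G,o)$. Its Markov operator on $L^2(\mathcal G^+,\mu^*)$ is $Mf(x)=\frac1{\deg x}\sum_{y\sim x}f(y)$.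

For $f$ on $\mathcal G^+$ write $\tilde f(G,v,\xi)=f([(G,\xi,v)])$. By definition of $\mu^*$,
$$\int f\,d\mu^*=\frac1d\,\mathbb E\Big[\deg(o)\int_{[0,1]^V}\tilde f(G,o,\xi)\,d\xi\Big]\tag{2}$$
for $f\ge0$ or $f$ integrable. Since $\deg(o)\ge1$, the measures $\mu$ and $\mu^*$ have the same null sets.

For a.e. $\xi$ the labels are distinct. If they are and $[(G,\xi,v)]=[(G,\xi,v')]$, then some automorphism of $G$ preserves labels and takes $v$ to $v'$; distinct labels force it to be the identity, so $v=v'$. Thus distinct vertices give distinct points of $\mathcal G^+$, degrees in $\mathcal G$ and $G$ agree, and a.s., for a.e. $\xi$ and all $v\in V$,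
$$\widetilde{Mf}(G,v,\xi)=\frac1{\deg v}\sum_{u\sim v}\tilde f(G,u,\xi).\tag{3}$$

**$M$ is a self-adjoint contraction.** For Borel $f,g\ge0$ apply (1) to $h(G,v,w)=\mathbf 1[v\sim w]\int\tilde f(G,w,\xi)\tilde g(G,v,\xi)\,d\xi$. By (3) and (2) the two sides are $d\int(Mf)g\,d\mu^*$ and $d\int f(Mg)\,d\mu^*$, so these are equal. With $g=1$ we get $\int Mf\,d\mu^*=\int f\,d\mu^*$. So $M$ respects null sets, and $|Mf|^2\le M(|f|^2)$ gives $\|Mf\|\le\|f\|$ in $L^2(\mu^*)$. Splitting $f,g\in L^2$ into positive and negative parts of their real and imaginary parts gives $\langle Mf,g\rangle=\langle f,Mg\rangle$.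

**Definition 3.** The *skeleton part* $S\subset L^2(\mathcal G^+,\mu^*)$ consists of the functions whose value at $[(G,\xi,o)]$ depends only on the class of $(G,o)$ and not on $\xi$. The *random part* is $R=S^\perp$. Let $\sigma_S(\mathcal G)$ and $\sigma_R(\mathcal G)$ be the spectra of $M|_S$ and $M|_R$.

By (3), $S$ is $M$-invariant; since $M$ is self-adjoint, so is $R$.

For a fixed graph $G$ without isolated vertices, let $M_G u(v)=\frac1{\deg v}\sum_{w\sim v}u(w)$. On $\ell^2(V,\deg)$, with $\langle u,u'\rangle=\sum_v\deg(v)u(v)\overline{u'(v)}$, it is self-adjoint, since $\langle M_Gu,u'\rangle$ is the sum of $u(w)\overline{u'(v)}$ over ordered adjacent pairs. It has norm at most $1$, since $|M_Gu|^2\le M_G|u|^2$ and $\sum_v\sum_{w\sim v}|u(w)|^2=\|u\|^2$. Let $\sigma(G)\subset[-1,1]$ be its spectrum.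

**Definition 4.** The spectrum $\sigma(G,o)$ of the unimodular random graph is the smallest closed set that contains $\sigma(G)$ for almost every realization. (That a smallest such set exists is part of Lemma 3.)

For ergodic $(G,o)$, meaning that every Borel event invariant under change of root has probability $0$ or $1$, one has $\sigma(G,o)=\sigma(G)$ a.s.; this will be proved too.

The question comes from Héctor Jardón-Sánchez, László Márton Tóth, "Skeletons and Spectra: Bernoulli graphings are relatively Ramanujan", arXiv:2510.13323 (2025). It is known that $\sigma_R(\mathcal G)=\sigma(G)$ when $(G,o)$ comes from a unimodular quasi-transitive quasi-tree. Does $\sigma_R(\mathcal G)=\sigma(G,o)$ hold for all unimodular random graphs? In words: once we discard the functions that ignore the labels, does the graphing have exactly the spectrum of the graphs from which it is made? The answer is yes, with no assumption of transitivity, ergodicity or quasi-tree structure.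

For a bounded self-adjoint operator $T$ and a vector $u$, recall the spectral measure: the finite measure $\mu_u$ carried by $\sigma(T)$ with $\int\phi\,d\mu_u=\langle\phi(T)u,u\rangle$ for bounded Borel $\phi$, so that $\mu_u(A)=\|\mathbf 1_A(T)u\|^2$. Write $\mu^G_u$ when $T=M_G$. Define the probability measure on $[-1,1]$
$$\nu=\tfrac1d\,\mathbb E\big[\mu^G_{1_o}\big],\qquad\text{equivalently}\qquad\int x^n\,d\nu=\mathbb E^*[p_n(o,o)],\tag{4}$$
where $p_n(o,o)$ is the $n$-step return probability and $\mathbb E^*[X]=\frac1d\mathbb E[\deg(o)X]$. The two forms agree because $\langle M_G^n1_o,1_o\rangle=\deg(o)\,p_n(o,o)$. The total mass is $1$ because $\|1_o\|^2=\deg(o)$.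

**Theorem A.** *$\sigma_R(\mathcal G)=\sigma(G,o)=\operatorname{supp}\nu$. In particular, for ergodic $(G,o)$, $\sigma_R(\mathcal G)=\sigma(G)$ almost surely.*

**Theorem B.** *$M|_R$ is unitarily equivalent to multiplication by $x$ on $L^2(\nu)\otimes\ell^2(\mathbb N)$. Consequently:*

1. *For every bounded Borel $\phi$, $\|\phi(M)|_R\|=\operatorname{ess\,sup}_G\|\phi(M_G)\|$. For instance, $\|M|_R\|=\operatorname{ess\,sup}\|M_G\|$.*
2. *$\lambda$ is an eigenvalue of $M|_R$ if and only if, with positive probability, $\lambda$ is an $\ell^2$-eigenvalue of $M_G$. Every eigenvalue of $M|_R$ has infinite multiplicity, and $\sigma_R(\mathcal G)$ is entirely essential spectrum.*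
3. *$\sigma(\mathcal G)=\sigma_S(\mathcal G)\cup\sigma(G,o)$, where $\sigma(\mathcal G)$ is the spectrum of $M$.*

## 4. $K_2$, $K_3$, $\mathbb Z$ and $T_3$ by hand

*The graph $K_2$.* A point of $\mathcal G^+$ is, up to null sets, a pair $(s,t)$: the label of the root and the label of the other vertex. Here $\mu=\mu^*$ is Lebesgue measure on the square and $Mf(s,t)=f(t,s)$. Only one rooted graph occurs, so $S$ is the constants and $R$ is the functions of mean zero. On $R$, $M$ is $+1$ on symmetric and $-1$ on antisymmetric functions. Both spaces are infinite-dimensional, so $\sigma_R(\mathcal G)=\{-1,1\}=\sigma(K_2)$, whereas $\sigma_S(\mathcal G)=\{1\}$.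

*A mixture.* Let $G$ be $K_2$ or $K_3$ with probability $\frac12$ each, with a uniform root. Then $S$ is spanned by the indicators of the two cases, and $R$ consists of the functions with mean zero in each case. The $K_2$ case contributes $\{-1,1\}$. For $K_3$, let $s,t,u$ be the labels, root first. Write $f(s)$ for the value with root label $s$, the other two labels being understood. Then $Mf(s)=\frac12(f(t)+f(u))$ and
$$M^2f(s)=\tfrac12\Big(\tfrac12\big(f(s)+f(u)\big)+\tfrac12\big(f(s)+f(t)\big)\Big)=\tfrac12f(s)+\tfrac12Mf(s).$$
So $(M-1)(M+\frac12)=0$. Both roots occur in $R$: for $g=\varphi_1(s)+\varphi_1(t)+\varphi_1(u)$ we have $Mg=g$, and for $e=\varphi_1(s)-\frac13g$ we have $Me=\frac12(g-\varphi_1(s))-\frac13g=-\frac12e$. Hence $\sigma_R(\mathcal G)=\{-1,-\frac12,1\}$. Since $\sigma(K_2)=\{\pm1\}$ and $\sigma(K_3)=\{-\frac12,1\}$, this equals $\sigma(G,o)$ but is not $\sigma(G)$ for any realization. Without ergodicity, $\sigma(G,o)$ is the right object.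

*The line $\mathbb Z$.* Take $f_1([(G,\xi,v)])=\varphi_1(\xi(v))$. It has mean zero over the labels, and $S$ is the constants, so $f_1\in R$. By (3), $\widetilde{M^nf_1}(\mathbb Z,0,\xi)=\sum_wp_n(0,w)\varphi_1(\xi(w))$. Integrating against $\varphi_1(\xi(0))$ leaves only $w=0$:
$$\langle M^nf_1,f_1\rangle=p_n(0,0)=\frac1{2\pi}\int_0^{2\pi}\cos^n\theta\,d\theta ,$$
since $p_n(0,0)$ is the constant term of $\big(\frac12(e^{i\theta}+e^{-i\theta})\big)^n$. So the spectral measure of $f_1$ is the law of $\cos\theta$ with $\theta$ uniform, whose support is $[-1,1]$. As $\|M\|\le1$, $\sigma_R(\mathcal G)=[-1,1]$, which is $\sigma(\mathbb Z)$ by Fourier series.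

*The tree $T_3$, or why the skeleton must be removed.* Again $S$ is the constants, and $\sigma_S(\mathcal G)=\{1\}$. But $1\notin\sigma(T_3)$. To see this, fix an end of the tree, so that every vertex has one parent and two children, and let $Uu(v)=u(\text{parent of }v)$. Each value is used twice, so $\|U\|=\sqrt2$. The adjoint $U^*$ sums over children, so $M_{T_3}=\frac13(U+U^*)$ and $\|M_{T_3}\|\le\frac{2\sqrt2}3<1$. So $\sigma(\mathcal G)=\sigma(G,o)$ would be false.

## 5. Coefficients of a function on the graphing

This section attaches the array of Section 1 to $f\in L^2(\mathcal G^+,\mu^*)$ and checks that the array is well defined, isomorphism invariant and compatible with $M$. For a Borel representative $f$ put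
$$c_\alpha(G,v)=c^f_\alpha(G,v)=\int_{[0,1]^V}\tilde f(G,v,\xi)\,\varphi_\alpha(\xi)\,d\xi$$
if $\tilde f(G,v,\cdot)\in L^2([0,1]^V)$, and $c_\alpha(G,v)=0$ for all $\alpha$ otherwise. By Fubini these are Borel.

**Well defined.** By (2), $\|f\|^2=\frac1d\mathbb E[\deg(o)\int|\tilde f(G,o,\xi)|^2d\xi]<\infty$ and $\deg(o)\ge1$, so a.s. $\tilde f(G,o,\cdot)\in L^2$. This is a property of $(G,o)$, so by Lemma 1 a.s. $\tilde f(G,v,\cdot)\in L^2$ for all $v$. If $f=g$ $\mu^*$-a.e., then a.s. $\tilde f(G,o,\cdot)=\tilde g(G,o,\cdot)$ for a.e. $\xi$. By Lemma 1 the same holds at all $v$, so a.s. no coefficient changes. Similarly, a.s. $c_\alpha^{af+bg}=ac_\alpha^f+bc_\alpha^g$ at all $v$ and $\alpha$.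

**Equivariance.** Let $\gamma:G\to G'$ be an isomorphism, $\gamma\xi=\xi\circ\gamma^{-1}$ and $\gamma\alpha=\alpha\circ\gamma^{-1}$. Then $\tilde f(G',\gamma v,\gamma\xi)=\tilde f(G,v,\xi)$ and $\varphi_{\gamma\alpha}(\gamma\xi)=\varphi_\alpha(\xi)$. The map $\xi\mapsto\gamma\xi$ preserves product Lebesgue measure. Hence
$$c_{\gamma\alpha}(G',\gamma v)=c_\alpha(G,v).$$
So any expression in the coefficients that sums over all patterns having a given position relative to $(v,w)$ is a function of the class of $(G,v,w)$, and the MTP may be applied to it.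

**Intertwining.** Integrate (3) against $\varphi_\alpha$. A.s., for all $\alpha$,
$$c^{Mf}_\alpha(G,\cdot)=M_G\,c^f_\alpha(G,\cdot),\tag{5}$$
where $M_G$ acts on arbitrary functions on $V$ by the averaging formula.

**The space $R$ is the vanishing of column $0$.** We have $c_0(G,v)=\int\tilde f(G,v,\xi)\,d\xi$, and by equivariance $c_0(G,o)$ depends only on the class of $(G,o)$. Since $|c_0(G,o)|^2\le\int|\tilde f(G,o,\xi)|^2d\xi$, the function $c_0$ belongs to $S$. For $s\in S$, (2) gives
$$\langle f,s\rangle=\tfrac1d\,\mathbb E\big[\deg(o)\,c_0(G,o)\,\overline{s(G,o)}\big]=\langle c_0,s\rangle .$$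
Taking $s=c_0$ shows that $f\in R$ if and only if $c_0(G,o)=0$ a.s. In that case, by Lemma 1, a.s. $c_0(G,v)=0$ for all $v$.

**The row formula.** By (2) and Parseval,
$$\|f\|^2=\frac1d\,\mathbb E\Big[\deg(o)\sum_\alpha|c_\alpha(G,o)|^2\Big].\tag{6}$$

## 6. There is no spectral bound at a single vertex

Suppose $\lambda$ has distance at least $\varepsilon>0$ from $\sigma(G)$ for almost every realization. We would like to show $\|(M-\lambda)f\|\ge\varepsilon\|f\|$ for $f\in R$. The natural attempt uses (6) and (5):
$$\|(M-\lambda)f\|^2=\frac1d\,\mathbb E\Big[\deg(o)\sum_\alpha\big|\big((M_G-\lambda)c_\alpha\big)(o)\big|^2\Big],$$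
and then tries to compare with $\varepsilon^2\sum_\alpha|c_\alpha(o)|^2$ column by column. This fails for two reasons.

First, the hypothesis gives $\|(M_G-\lambda)u\|\ge\varepsilon\|u\|$ for $u\in\ell^2(V,\deg)$, with norms summed over all vertices, and nothing at one vertex. Already in $K_2$ with $\lambda=0$ and $\varepsilon=1$, take $f(s,t)=\varphi_1(s)$. The column $\alpha=(1,0)$ is $(1,0)$: at the root $0$ it has value $1$, but $(M_Gc_\alpha)(0)=0$. The loss is made up by another column: $\alpha=(0,1)$ gives $(0,1)$, with root value $0$ before applying $M_G$ and $1$ after. The two columns are exchanged by the automorphism of $K_2$. A general realization of $G$ has no automorphism that moves $o$.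

Second, even the ambient space is unclear. Formula (6) controls the row of the root, so it says that $\sum_\alpha|c_\alpha(v)|^2<\infty$; it does not say that a column is in $\ell^2(V,\deg)$. The column $\alpha=0$ of the function $f=1$ on $\mathbb Z$ is constantly $1$, which is not in $\ell^2$.

We need to fix $\alpha$ and sum over $v$, while the expectation keeps $v=o$ and sums over $\alpha$. The MTP does the exchange, provided each $\alpha$ offers vertices that can serve as the root. The set $\operatorname{supp}\alpha$ does: let $v$ send the mass $\deg(v)|c_\alpha(G,v)|^2$, in equal shares, to the vertices of $\operatorname{supp}\alpha$. Only $\alpha=0$ has nobody to receive its mass, and on $R$ that column is zero. No symmetry of $G$ is used.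

## 7. Sending each coefficient to the support of its pattern

Write $\alpha\ni w$ for $w\in\operatorname{supp}\alpha$.

**Lemma 2.** *For $f\in R$, a.s. $c_\alpha(G,\cdot)\in\ell^2(V,\deg)$ for all $\alpha\ne0$, and*
$$\|f\|^2=\frac1d\,\mathbb E\sum_{\alpha\ni o}\frac1{|\operatorname{supp}\alpha|}\big\|c_\alpha(G,\cdot)\big\|^2_{\ell^2(V,\deg)}.\tag{7}$$
*Moreover, the spectral measure $\mu_f$ of $f$ for $M$ is*
$$\mu_f=\frac1d\,\mathbb E\sum_{\alpha\ni o}\frac1{|\operatorname{supp}\alpha|}\,\mu^G_{c_\alpha(G,\cdot)}.\tag{8}$$

**Step 1: the norm.** This step proves (7) by a single mass transport. Let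
$$h(G,v,w)=\deg(v)\sum_{\alpha\ni w}\frac{|c_\alpha(G,v)|^2}{|\operatorname{supp}\alpha|}\ \ge0 .$$
By equivariance it is a function of the class of $(G,v,w)$. In $\sum_wh(G,o,w)$ each $\alpha\neq0$ is counted $|\operatorname{supp}\alpha|$ times with weight $1/|\operatorname{supp}\alpha|$, and $c_0(G,o)=0$. So
$$\sum_wh(G,o,w)=\deg(o)\sum_{\alpha\neq0}|c_\alpha(G,o)|^2=\deg(o)\sum_{\alpha}|c_\alpha(G,o)|^2 ,$$
with expectation $d\|f\|^2$ by (6). The other side of the MTP is
$$\mathbb E\sum_vh(G,v,o)=\mathbb E\sum_{\alpha\ni o}\frac1{|\operatorname{supp}\alpha|}\sum_v\deg(v)|c_\alpha(G,v)|^2,$$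
which is $d$ times the right side of (7).

**Step 2: the columns are square summable.** The right side of (7) is finite, so a.s. $c_\alpha(G,\cdot)\in\ell^2(V,\deg)$ for all $\alpha\ni o$. This is a Borel property of $(G,o)$, invariant by equivariance. By Lemma 1, a.s. for every $w$ it holds for all $\alpha\ni w$. Every $\alpha\ne0$ contains some $w$ in its support, so it holds for all $\alpha\ne0$.

**Step 3: inner products.** This step upgrades (7) so that powers of $M$ can enter. For $f,g\in R$,
$$\langle f,g\rangle=\frac1d\,\mathbb E\sum_{\alpha\ni o}\frac1{|\operatorname{supp}\alpha|}\big\langle c^f_\alpha(G,\cdot),c^g_\alpha(G,\cdot)\big\rangle .\tag{9}$$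
Indeed, by Cauchy–Schwarz in $\ell^2(V,\deg)$ and then for $\mathbb E\sum_\alpha$, together with (7), the right side converges absolutely, with total at most $\|f\|\|g\|$. It is a sesquilinear form since $f\mapsto c^f_\alpha$ is linear, and it agrees with $\langle f,g\rangle$ when $f=g$. The polarization identity gives (9).

**Step 4: measurability.** This step makes the right side of (8) meaningful. The moments $\langle M_G^nc_\alpha,c_\alpha\rangle$ are absolutely convergent sums of Borel functions of $G$, hence Borel. So $\int p\,d\mu^G_{c_\alpha}$ is Borel in $G$ for polynomials $p$. It is Borel for $p\in C[-1,1]$ by uniform approximation, for indicators of relatively open sets by increasing limits of continuous functions, and for indicators of all Borel sets by the monotone class theorem. By monotone convergence the right side of (8) is a measure on $[-1,1]$, of total mass $\|f\|^2$ by (7). The same argument shows that $\mu^G_{1_v}(A)$ is Borel in $(G,v)$, so (4) makes sense.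

**Step 5: the spectral measure.** Since $R$ is $M$-invariant, $M^nf\in R$, and iterating (5) gives $c^{M^nf}_\alpha=M_G^nc^f_\alpha$. Apply (9) to the pair $(M^nf,f)$:
$$\int x^n\,d\mu_f=\langle M^nf,f\rangle=\frac1d\,\mathbb E\sum_{\alpha\ni o}\frac1{|\operatorname{supp}\alpha|}\langle M_G^nc_\alpha,c_\alpha\rangle=\frac1d\,\mathbb E\sum_{\alpha\ni o}\frac1{|\operatorname{supp}\alpha|}\int x^n\,d\mu^G_{c_\alpha}.$$
So the two sides of (8) are finite measures on $[-1,1]$ with the same moments. Polynomials are dense in $C[-1,1]$, so the measures are equal. $\blacksquare$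

As a check of the weights, return to $K_2$, with root $0$ and $a_{00}=0$. The patterns with $0$ in their support are $(j,0)$ and $(j,k)$ with $j,k\ge1$, so the right side of (7) is
$$\sum_{j\ge1}\big(|a_{j0}|^2+|a_{0j}|^2\big)+\sum_{j,k\ge1}\tfrac12\big(|a_{jk}|^2+|a_{kj}|^2\big)=\sum_{(j,k)\neq(0,0)}|a_{jk}|^2=\|f\|^2 .$$

## 8. The measure $\nu$ sees exactly the spectra of the realizations

The expected spectral measure at the root is easy to compare with $M$. This section shows that it also determines $\sigma(G,o)$.

**Lemma 3.** *For Borel $A\subset[-1,1]$: $\nu(A)=0$ if and only if a.s. $\mathbf 1_A(M_G)=0$. Consequently the smallest closed set a.s. containing $\sigma(G)$ exists and equals $\operatorname{supp}\nu$; that is, $\sigma(G,o)=\operatorname{supp}\nu$.*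

**Step 1: null sets of $\nu$.** If $\nu(A)=0$, then by (4) a.s. $\mu^G_{1_o}(A)=0$. This is a Borel invariant property of $(G,o)$, so by Lemma 1 a.s. $\|\mathbf 1_A(M_G)1_v\|^2=\mu^G_{1_v}(A)=0$ for all $v$. The vectors $1_v$ span a dense subspace of $\ell^2(V,\deg)$, hence $\mathbf 1_A(M_G)=0$. Conversely, if a.s. $\mathbf 1_A(M_G)=0$, then a.s. $\mu^G_{1_o}(A)=0$, and $\nu(A)=0$.

**Step 2: $\operatorname{supp}\nu$ contains $\sigma(G)$.** Let $A=[-1,1]\setminus\operatorname{supp}\nu$, a relatively open set with $\nu(A)=0$. By Step 1, a.s. $\mathbf 1_A(M_G)=0$. Spectral projections onto neighborhoods of points of the spectrum are nonzero, so $\sigma(G)\cap A=\emptyset$, that is, $\sigma(G)\subset\operatorname{supp}\nu$.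

**Step 3: minimality.** Let $C$ be a closed set that a.s. contains $\sigma(G)$. Then a.s. $\mathbf 1_{[-1,1]\setminus C}(M_G)=0$, because spectral projections are carried by the spectrum. By Step 1, $\nu([-1,1]\setminus C)=0$, so $\operatorname{supp}\nu\subset C$. $\blacksquare$

## 9. The functions $\varphi_k(\xi(o))$ and the proof of Theorem A

For $k\ge1$ let $f_k([(G,\xi,v)])=\varphi_k(\xi(v))$, the function used on $\mathbb Z$. Let $k\delta_w$ be the pattern with value $k$ at $w$ and $0$ elsewhere. By orthonormality $c^{f_k}_\alpha(G,v)=\mathbf 1[\alpha=k\delta_v]$. In particular $c_0=0$, so $f_k\in R$. The column of $k\delta_w$ is $1_w$, and all other columns vanish. The only nonzero column with $o$ in its support is that of $k\delta_o$, equal to $1_o$, with $|\operatorname{supp}\alpha|=1$. So (8) and (4) give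
$$\mu_{f_k}=\frac1d\,\mathbb E\big[\mu^G_{1_o}\big]=\nu\qquad(k\ge1).\tag{10}$$

Let $\Sigma=\sigma(G,o)=\operatorname{supp}\nu$, by Lemma 3. It is nonempty since $\nu$ is a probability measure.

**Step 1: $\sigma_R(\mathcal G)\subset\Sigma$.** Since $M|_R$ is self-adjoint, $\sigma_R(\mathcal G)\subset\mathbb R$. Let $\lambda\in\mathbb R\setminus\Sigma$ and $\varepsilon=\operatorname{dist}(\lambda,\Sigma)>0$. A.s. $\sigma(G)\subset\Sigma$, so by the spectral theorem $\|(M_G-\lambda)u\|\ge\varepsilon\|u\|$ for all $u\in\ell^2(V,\deg)$. For $f\in R$ the function $(M-\lambda)f$ is in $R$, with columns $(M_G-\lambda)c_\alpha$ by (5). Now use (7) twice: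
$$\|(M-\lambda)f\|^2=\frac1d\,\mathbb E\sum_{\alpha\ni o}\frac{\|(M_G-\lambda)c_\alpha(G,\cdot)\|^2}{|\operatorname{supp}\alpha|}\ \ge\ \frac{\varepsilon^2}d\,\mathbb E\sum_{\alpha\ni o}\frac{\|c_\alpha(G,\cdot)\|^2}{|\operatorname{supp}\alpha|}=\varepsilon^2\|f\|^2 .$$
A self-adjoint operator minus a real $\lambda$ that is bounded below is invertible. So $\lambda\notin\sigma_R(\mathcal G)$.

**Step 2: $\Sigma\subset\sigma_R(\mathcal G)$.** The spectral measure of $f_1\in R$ is carried by the closed set $\sigma_R(\mathcal G)$. By (10) it is $\nu$. So $\Sigma=\operatorname{supp}\nu\subset\sigma_R(\mathcal G)$.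

**Step 3: the ergodic case.** This step shows $\sigma(G)=\Sigma$ a.s. when $(G,o)$ is ergodic. Let $I$ be an open interval with rational endpoints. The event $\{\sigma(G)\cap I=\emptyset\}$ is the event that $\mathbf 1_I(M_G)=0$, that is, $\mu^G_{1_v}(I)=0$ for all $v$. So it is Borel and does not depend on the root, and it has probability $0$ or $1$. If $\Sigma\cap I=\emptyset$, the probability is $1$. If $\Sigma\cap I\ne\emptyset$, it is not $1$, since otherwise $\Sigma\setminus I$ would be a smaller closed set a.s. containing $\sigma(G)$; so it is $0$. Hence a.s., for all rational $I$ at once, $\sigma(G)$ misses $I$ if and only if $\Sigma$ does. Two closed sets with this property are equal. $\blacksquare$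

## 10. Multiplication by $x$ with infinite multiplicity: proof of Theorem B

**Step 1: every spectral measure on $R$ is absolutely continuous with respect to $\nu$.** Let $f\in R$ and $\nu(A)=0$. By Lemma 3, a.s. $\mathbf 1_A(M_G)=0$, so $\mu^G_{c_\alpha}(A)=\|\mathbf 1_A(M_G)c_\alpha\|^2=0$ for all $\alpha\ne0$. By (8), $\mu_f(A)=0$. Thus $\mu_f\ll\nu$.

**Step 2: infinitely many orthogonal copies of $L^2(\nu)$.** Let $H_k\subset R$ be the cyclic subspace generated by $f_k$, the closure of $\{p(M)f_k:p\text{ polynomial}\}$. By (10), $\|p(M)f_k\|^2=\int|p|^2d\nu$. Polynomials are dense in $L^2(\nu)$, so $p\mapsto p(M)f_k$ extends to a unitary $L^2(\nu)\to H_k$ that carries multiplication by $x$ to $M$. Let $j\ne k$. By (5), the columns of $M^nf_j$ vanish except at patterns $j\delta_w$, and those of $f_k$ vanish except at patterns $k\delta_w$. No pattern is of both kinds, so (9) gives $\langle M^nf_j,f_k\rangle=0$ for all $n$. Then $\langle M^nf_j,M^mf_k\rangle=\langle M^{n+m}f_j,f_k\rangle=0$, and $H_j\perp H_k$. So $K=\bigoplus_{k\ge1}H_k$ is a closed subspace of $R$ that reduces $M$, and $M|_K\cong(x,\,L^2(\nu)\otimes\ell^2(\mathbb N))$.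

**Step 3: absorbing the rest.** This step shows that $R\ominus K$ adds nothing new. As $\mathcal G^+$ is standard Borel, $L^2(\mu^*)$ is separable, so $R\ominus K$ is a countable orthogonal sum of cyclic subspaces with generators $g_j$, $j\in J$. By Step 1, $\mu_{g_j}=\rho_j\nu$ for some density $\rho_j$. With $A_j=\{\rho_j>0\}$, the map $u\mapsto u\sqrt{\rho_j}$ is a unitary $L^2(\mu_{g_j})\to L^2(\mathbf 1_{A_j}\nu)$ that commutes with multiplication by $x$. For any Borel $A$, splitting $L^2(\nu)=L^2(\mathbf 1_A\nu)\oplus L^2(\mathbf 1_{A^c}\nu)$ in each summand gives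
$$L^2(\nu)^{\oplus\infty}\oplus L^2(\mathbf 1_A\nu)\cong L^2(\mathbf 1_A\nu)^{\oplus(\infty+1)}\oplus L^2(\mathbf 1_{A^c}\nu)^{\oplus\infty}\cong L^2(\nu)^{\oplus\infty},\tag{11}$$
compatibly with multiplication by $x$, because $\infty+1=\infty$ for countable multiplicities. If $J=\emptyset$ there is nothing to absorb. Otherwise, as $J$ is countable, write $L^2(\nu)^{\oplus\infty}\cong\bigoplus_{j\in J}L^2(\nu)^{\oplus\infty}$ and use (11) to absorb $L^2(\mathbf 1_{A_j}\nu)$ into the $j$-th block. The result is
$$M|_R\cong\big(x,\ L^2(\nu)\otimes\ell^2(\mathbb N)\big).$$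

**Step 4: consequence 1.** In the model, $\phi(M)|_R$ is multiplication by $\phi$, and its norm is the $\nu$-essential supremum of $|\phi|$, the least $s\ge0$ with $\nu(|\phi|>s)=0$. By Lemma 3 with $A=\{|\phi|>s\}$, this condition on $s$ holds if and only if a.s. $\mathbf 1_{\{|\phi|>s\}}(M_G)=0$, that is, if and only if a.s. $\|\phi(M_G)\|\le s$. The least such $s$ is $\operatorname{ess\,sup}_G\|\phi(M_G)\|$. Taking $\phi(x)=x$ on $[-1,1]$ gives $\|M|_R\|=\operatorname{ess\,sup}\|M_G\|$.

**Step 5: consequence 2.** Multiplication by $x$ has eigenvalue $\lambda$ if and only if $\nu(\{\lambda\})>0$. By Lemma 3 this means that $\mathbf 1_{\{\lambda\}}(M_G)\ne0$ with positive probability, that is, $\lambda$ is an $\ell^2$-eigenvalue of $M_G$ with positive probability. The factor $\ell^2(\mathbb N)$ makes every nonzero spectral projection of $M|_R$ infinite-dimensional. So every eigenvalue has infinite multiplicity. For each $\lambda\in\sigma_R(\mathcal G)$ the spectral projection of every open interval around $\lambda$ is nonzero, hence infinite-dimensional, so $\lambda$ is in the essential spectrum.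

**Step 6: consequence 3.** As $S$ and $R=S^\perp$ reduce $M$, $\sigma(\mathcal G)=\sigma_S(\mathcal G)\cup\sigma_R(\mathcal G)$, and $\sigma_R(\mathcal G)=\sigma(G,o)$ by Theorem A. $\blacksquare$

In the mixture of Section 4 the model can be written down. Here $d=\frac32$. The measure $\mu^G_{1_o}$ is $\frac12\delta_1+\frac12\delta_{-1}$ for $K_2$. For $K_3$ it is $2(\frac13\delta_1+\frac23\delta_{-1/2})$, since the projection of $1_o$ to the constants carries one third of $\|1_o\|^2=2$. So
$$\nu=\tfrac23\Big[\tfrac12\big(\tfrac12\delta_1+\tfrac12\delta_{-1}\big)+\tfrac12\big(\tfrac23\delta_1+\tfrac43\delta_{-1/2}\big)\Big]=\tfrac7{18}\delta_1+\tfrac16\delta_{-1}+\tfrac49\delta_{-1/2}.$$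
The total mass is $\frac{7+3+8}{18}=1$, and the support is $\{-1,-\frac12,1\}$. By Theorem B, $M|_R$ has the eigenvalues $-1,-\frac12,1$, each with infinite multiplicity.

## 11. Unbounded degrees

The degree bound entered only through $d=\mathbb E[\deg(o)]<\infty$. Let $(G,o)$ be a locally finite unimodular random graph with $\deg(o)\ge1$ a.s. and $\mathbb E[\deg(o)]<\infty$, and build $\mathcal G^+$ from all connected locally finite rooted graphs. The canonical numbering needs only finite balls. The operator $M_G$ is still a self-adjoint contraction on $\ell^2(V,\deg)$, and the MTP argument of Section 3 that makes $M$ a self-adjoint contraction on $L^2(\mu^*)$ did not use $D$. Neither did Lemmas 1–3 or the two final proofs. So Theorems A and B, with their proofs, hold verbatim in this setting.
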